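\title{Pure submodules of relatively $\Sigma$-injective modules}

\begin{abstract}
Let $\mathcal K$ be a class of modules closed under direct sums, pure submodules and pure-epimorphic images. Call $E\in\mathcal K$ a $\Sigma$-$\mathcal K$-injective module if all direct sums of copies of $E$ are injective with respect to pure embeddings between members of $\mathcal K$. We show that a pure submodule of a $\Sigma$-$\mathcal K$-injective module need not be $\Sigma$-$\mathcal K$-injective, which answers a question of Mazari-Armida and Rosicky. The failure occurs even over a commutative local ring with $16$ elements, and even when $\mathcal K$ is a hereditary torsion class. A pure submodule inherits the property exactly when it is a direct summand, and this is always the case when $E^{\mathbb N}\in\mathcal K$ or when the ring is commutative von Neumann regular.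
\end{abstract}

\section{Introduction}

Rings are associative with $1$, modules are unital left modules, classes of modules are closed under isomorphism, and $\mathbb N=\{0,1,2,\dots\}$. For a module $E$ and a set $I$ we write $E^{(I)}$ for the direct sum and $E^{I}$ for the direct product of copies of $E$ indexed by $I$.

A submodule $A$ of an $R$-module $B$ is \emph{pure} if every finite system of equations
\[
\sum_j r_{ij}X_j=a_i\qquad(r_{ij}\in R,\ a_i\in A)
\]
that has a solution in $B$ has a solution in $A$. A direct summand is pure, since one can project a solution onto it; a pure submodule is one that finite systems of equations cannot tell apart from a summand. A \emph{pure embedding} is an injective homomorphism whose image is pure, and a \emph{pure-epimorphic image} of $B$ is a quotient of $B$ by a pure submodule.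

\begin{definition}\label{def:main}
A class $\mathcal K$ of $R$-modules is \emph{admissible} if it is closed under direct sums, pure submodules and pure-epimorphic images. A module $E\in\mathcal K$ is \emph{$\mathcal K$-injective} if for every pure embedding $f\colon A\to B$ with $A,B\in\mathcal K$ and every homomorphism $g\colon A\to E$ there is a homomorphism $h\colon B\to E$ with $hf=g$. It is \emph{$\Sigma$-$\mathcal K$-injective} if $E^{(I)}$ is $\mathcal K$-injective for every set $I$.
\end{definition}

When $\mathcal K$ is the class of all $R$-modules, these are the \emph{pure-injective} and the \emph{$\Sigma$-pure-injective} modules. When $\mathcal K$ is the class of flat modules, the $\mathcal K$-injective modules are exactly the flat cotorsion modules.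

Without the prefix $\Sigma$, injectivity does not pass to pure submodules. Let $k$ be a field, $P=k^{\mathbb N}$ the product ring, and $\varepsilon_n\in P$ the idempotent supported at $n$. A homomorphism $f$ from an ideal $J$ to $P\varepsilon_n$ satisfies $f(r)=f(\varepsilon_nr)$, which equals $rf(\varepsilon_n)$ if $\varepsilon_n\in J$ and $0$ otherwise. So each $P\varepsilon_n$ is injective by Baer's criterion, and so is their product $P$. The ideal $k^{(\mathbb N)}$ is pure in $P$: multiply a solution by a finitely supported idempotent that fixes the constants. It is not a summand, because it meets every nonzero ideal, and hence its identity map does not extend to $P$.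

With the prefix $\Sigma$ the picture changes. It is known that $\Sigma$-pure-injective modules are closed under pure submodules, and that flat $\Sigma$-cotorsion modules are as well. In the first case there is a clear reason, recalled in Section~\ref{sec:products}: $\Sigma$-pure-injectivity is a chain condition, and a pure submodule inherits it. Both cases suggest a positive answer to the following question from \cite{MR}.

\begin{quote}
\textbf{Question.} Let $\mathcal K$ be an admissible class, $E$ a $\Sigma$-$\mathcal K$-injective module and $E'$ a pure submodule of $E$. Is $E'$ again $\Sigma$-$\mathcal K$-injective?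
\end{quote}

The answer is no. For a module $E$, let $\sigma[E]$ be the class of all modules isomorphic to a submodule of a quotient of some $E^{(J)}$.

\begin{theorem}\label{thm:first}
Let $k$ be a field, let $M_\infty$ be the set of $\mathbb N\times\mathbb N$ matrices over $k$ with finitely many nonzero entries, and let $R=k\cdot 1+M_\infty$ act on the column space $k^{\mathbb N}$. Let $E\subseteq k^{\mathbb N}$ be the module of eventually constant sequences, let $V=k^{(\mathbb N)}\subseteq E$, and let $\mathcal K=\sigma[E]$. Then $\mathcal K$ is admissible, $E$ is $\Sigma$-$\mathcal K$-injective, $V$ is a pure submodule of $E$, and $V$ is not $\mathcal K$-injective, hence not $\Sigma$-$\mathcal K$-injective.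
\end{theorem}

One may suspect that the failure comes from the size of this ring, or from the fact that $\sigma[E]$ has too few closure properties. The next two theorems rule out both explanations.

\begin{theorem}\label{thm:finite}
Let $k$ be a field and $\Lambda=k[t_0,t_1,t_2]/(t_0,t_1,t_2)^2$. There is an admissible class $\mathcal K$ of $\Lambda$-modules for which the $\Sigma$-$\mathcal K$-injective modules are not closed under pure submodules.
\end{theorem}

For $k=\mathbb F_2$ the ring $\Lambda$ is a commutative local ring with $2^4=16$ elements whose maximal ideal has square zero.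

A ring is \emph{von Neumann regular} if for every $r$ there is $s$ with $rsr=r$. A \emph{hereditary torsion class} is a class of modules closed under direct sums, all submodules, all quotients and all extensions; such a class is admissible.

\begin{theorem}\label{thm:torsion}
There are a von Neumann regular ring $R$ and a hereditary torsion class $\mathcal K$ of $R$-modules such that the $\Sigma$-$\mathcal K$-injective modules are not closed under (pure) submodules.
\end{theorem}

The last theorem says what remains true.

\begin{theorem}\label{thm:positive}
Let $\mathcal K$ be an admissible class of $R$-modules and let $E$ be $\Sigma$-$\mathcal K$-injective.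
\begin{enumerate}
\item[(1)] For a pure submodule $E'$ of $E$ the following are equivalent: $E'$ is $\Sigma$-$\mathcal K$-injective; $E'$ is $\mathcal K$-injective; $E'$ is a direct summand of $E$.
\item[(2)] If $E^{\mathbb N}\in\mathcal K$ (for instance, if $\mathcal K$ is closed under countable products), then $E$ is $\Sigma$-pure-injective and all its pure submodules are $\Sigma$-$\mathcal K$-injective.
\item[(3)] If $R$ is commutative von Neumann regular, then $E$ is semisimple and all its submodules are $\Sigma$-$\mathcal K$-injective.
\end{enumerate}
\end{theorem}

We prove (1) and (2) first, in Section~\ref{sec:products}, because they show what a counterexample must look like. Section~\ref{sec:uniserial} isolates the mechanism behind Theorems~\ref{thm:first} and~\ref{thm:finite}; these are proved in Sections~\ref{sec:first} and~\ref{sec:finite}. Theorem~\ref{thm:torsion} is proved in Section~\ref{sec:torsion} and part (3) in Section~\ref{sec:commutative}.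

\section{Splitting and countable products}\label{sec:products}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(1)]
The first condition implies the second by taking $I$ to be a one-element set. Suppose that $E'$ is $\mathcal K$-injective. The inclusion $E'\subseteq E$ is a pure embedding between members of $\mathcal K$, so $\operatorname{id}_{E'}$ extends to a homomorphism $E\to E'$, whose kernel is a complement of $E'$. Suppose finally that $E'$ is a summand of $E$, and let $I$ be a set. Then $(E')^{(I)}$ lies in $\mathcal K$ and is a summand of $E^{(I)}$, with inclusion $\iota$ and projection $\pi$, say. Given a pure embedding $f\colon A\to B$ in $\mathcal K$ and $g\colon A\to (E')^{(I)}$, choose $h\colon B\to E^{(I)}$ with $hf=\iota g$; then $(\pi h)f=g$.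
\end{proof}

The question therefore asks whether every pure submodule of a $\Sigma$-$\mathcal K$-injective module splits off. For part (2) we recall the chain condition mentioned in the introduction. A \emph{pp formula} in one free variable is an expression
\[
\varphi(x):\quad \exists y_1,\dots,y_m\ \bigwedge_{i=1}^{l}\Bigl(r_ix+\sum_{j}s_{ij}y_j=0\Bigr)\qquad(r_i,s_{ij}\in R),
\]
and $\varphi(X)$ is the set of elements of a module $X$ that satisfy it. The sets $\varphi(X)$ are additive subgroups, the \emph{pp-definable subgroups} of $X$. We use four properties.
\begin{enumerate}
\item[(a)] A homomorphism $f\colon X\to Y$ maps $\varphi(X)$ into $\varphi(Y)$: apply $f$ to the witnesses $y_j$.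
\item[(b)] $\varphi(X^{\mathbb N})=\varphi(X)^{\mathbb N}$: witnesses can be chosen coordinate by coordinate.
\item[(c)] If $X'$ is pure in $X$, then $\varphi(X')=X'\cap\varphi(X)$: for $x\in X'$ the system $\sum_js_{ij}Y_j=-r_ix$ has its constants in $X'$.
\item[(d)] The conjunction $\varphi\wedge\psi$, with the bound variables renamed apart, is a pp formula, and it defines $\varphi(X)\cap\psi(X)$.
\end{enumerate}
By a theorem of Gruson--Jensen and Zimmermann, a module is $\Sigma$-pure-injective if and only if it satisfies the descending chain condition (dcc) on pp-definable subgroups; see \cite[\S4.4]{Prest}.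

\begin{proof}[Proof of Theorem~\ref{thm:positive}(2)]
The submodule $E^{(\mathbb N)}$ is pure in $E^{\mathbb N}$: given a solution in $E^{\mathbb N}$ of a system with constants in $E^{(\mathbb N)}$, replace by $0$ all coordinates outside the finite union of the supports of the constants. Both modules lie in $\mathcal K$ and $E^{(\mathbb N)}$ is $\mathcal K$-injective, so there is a homomorphism $\rho\colon E^{\mathbb N}\to E^{(\mathbb N)}$ that is the identity on $E^{(\mathbb N)}$.

Suppose that $\varphi_0(E)\supsetneq\varphi_1(E)\supsetneq\cdots$. Choose $m_n\in\varphi_n(E)\setminus\varphi_{n+1}(E)$, put $z=(m_n)_n$, and choose $N$ such that the $N$-th coordinate of $\rho(z)$ is $0$. Write $z=(m_0,\dots,m_N,0,\dots)+z'$. All coordinates of $z'$ lie in $\varphi_{N+1}(E)$, so $z'\in\varphi_{N+1}(E^{\mathbb N})$ by (b). Applying (a) to $\rho$ followed by the $N$-th projection gives $\rho(z')_N\in\varphi_{N+1}(E)$. Since $\rho$ fixes $(m_0,\dots,m_N,0,\dots)$, we get $0=\rho(z)_N=m_N+\rho(z')_N$, so $m_N\in\varphi_{N+1}(E)$, a contradiction. Thus $E$ has the dcc on pp-definable subgroups and is $\Sigma$-pure-injective.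

Let $E'$ be pure in $E$ and let $\psi_0(E')\supseteq\psi_1(E')\supseteq\cdots$. The subgroups $\psi_n(E)$ need not decrease, so put $\varphi_n=\psi_0\wedge\dots\wedge\psi_n$. By (d), $\varphi_n(E')=\psi_n(E')$ and the $\varphi_n(E)$ decrease. The latter chain stabilizes, and so does $\psi_n(E')=E'\cap\varphi_n(E)$, by (c). Hence $E'$ is $\Sigma$-pure-injective. Each $(E')^{(I)}$ lies in $\mathcal K$ and is pure-injective, so it is $\mathcal K$-injective.
\end{proof}

For the class of all modules this is the first known case from the introduction. The proof tested the injectivity of $E^{(\mathbb N)}$ against a single embedding, $E^{(\mathbb N)}\subseteq E^{\mathbb N}$. An admissible class need not contain $E^{\mathbb N}$, and then this test is not available. In every counterexample we must have $E^{\mathbb N}\notin\mathcal K$, so it is reasonable to take $\mathcal K$ small.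

\section{Modules with one proper nonzero submodule}\label{sec:uniserial}

The class $\sigma[E]$ is closed under direct sums and submodules by its definition. It is closed under quotients because, if $X\le Y$ and $N\le X$, then $X/N\le Y/N$. So $\sigma[E]$ is admissible. Its advantage is that injectivity in $\sigma[E]$ can be tested on the submodules of $E$ alone, in the same way as Baer's criterion tests injectivity on the left ideals of $R$. Say that a module $G$ is \emph{injective relative to $B$} if every homomorphism $A\to G$ from a submodule $A\le B$, pure or not, extends to $B$.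

\begin{lemma}\label{lem:baer}
If $G$ is injective relative to $E$, then $G$ is injective relative to every $B\in\sigma[E]$.
\end{lemma}

\begin{proof}
We show that the class of modules $B$ relative to which $G$ is injective is closed under submodules, quotients and direct sums.

\emph{Submodules.} If $A\le B'\le B$, extend $g\colon A\to G$ to $B$ and restrict to $B'$.

\emph{Quotients.} Let $N\le A\le B$ and $g\colon A/N\to G$. Extend the composite $A\to A/N\to G$ to $B$. The extension vanishes on $N$, so it induces a map $B/N\to G$ extending $g$.

\emph{Direct sums.} Let $A\le B=\bigoplus_jB_j$ and $g\colon A\to G$. By Zorn's lemma $g$ has a maximal extension $g'\colon A'\to G$ with $A\le A'\le B$. Fix $j$ and extend $g'|_{A'\cap B_j}$ to $h\colon B_j\to G$. The rule $a+b\mapsto g'(a)+h(b)$ for $a\in A'$, $b\in B_j$ is well defined, because $g'$ and $h$ agree on $A'\cap B_j$, and it extends $g'$ to $A'+B_j$. By maximality $B_j\subseteq A'$. This holds for all $j$, so $A'=B$.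
\end{proof}

To make all the sums $E^{(I)}$ injective relative to $E$, it helps if the submodules of $E$ are finitely generated, since a map from such a submodule to $E^{(I)}$ has only finitely many nonzero components. The cheapest way to arrange this, and to keep a submodule that does not split, is to allow only one proper nonzero submodule.

\begin{proposition}\label{prop:uniserial}
Let $0\ne V\subsetneq E$ be modules such that
\begin{enumerate}
\item[(i)] the only submodules of $E$ are $0$, $V$ and $E$;
\item[(ii)] every homomorphism $V\to E$ is the restriction of an endomorphism of $E$.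
\end{enumerate}
Then $E^{(I)}$ is injective relative to $B$ for every set $I$ and every $B\in\sigma[E]$, and $V$ is not a direct summand of $E$. If moreover $V$ is pure in $E$, then for $\mathcal K=\sigma[E]$ the module $E$ is $\Sigma$-$\mathcal K$-injective and its pure submodule $V$ is not $\mathcal K$-injective.
\end{proposition}

\begin{proof}
By (i), $V$ is simple, hence cyclic, so a homomorphism $g\colon V\to E^{(I)}$ has only finitely many nonzero components. Each of them extends to $E$ by (ii); extending the other components by $0$, we extend $g$ to a map $E\to E^{(I)}$. Maps defined on $0$ or on $E$ extend trivially. So $E^{(I)}$ is injective relative to $E$, and Lemma~\ref{lem:baer} gives the first claim. A complement of $V$ would be a proper nonzero submodule different from $V$, which (i) excludes. The first claim makes each $E^{(I)}\in\sigma[E]$ injective with respect to all embeddings in $\sigma[E]$, so $E$ is $\Sigma$-$\mathcal K$-injective, and the last claim follows from Theorem~\ref{thm:positive}(1).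
\end{proof}

Conditions (i) and (ii) are easy to meet. The difficulty is purity.

\begin{example}\label{ex:triangular}
Let $R$ be the ring of upper triangular $2\times2$ matrices over a field $k$, with matrix units $e_{11},e_{12},e_{22}$, and let $E=ke_1\oplus ke_2$ be the column space and $V=ke_1$. If $z=z_1e_1+z_2e_2$ with $z_2\neq0$, then $e_{12}z=z_2e_1$, so $Rz=E$; this gives (i). If $g\colon V\to E$ is $R$-linear, then $g(e_1)=e_{11}g(e_1)\in ke_1$, so $g$ is a scalar multiple of the inclusion; this gives (ii). But $V$ is not pure in $E$: the equation $e_{12}X=e_1$ has the solution $e_2$ in $E$ and none in $V$.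
\end{example}

In this example a single equation detects that $V$ does not split. The same happens whenever finitely many equations describe $E/V$.

\begin{lemma}\label{lem:fp}
If $V$ is pure in $E$ and $E/V$ is finitely presented, then $V$ is a direct summand of $E$.
\end{lemma}

\begin{proof}
Let $\pi\colon R^n\to E/V$ be surjective with kernel generated by the rows $(r_{i1},\dots,r_{in})$, $1\le i\le m$, and let $b_j\in E$ lift the image of the $j$-th basis vector. Then $a_i=\sum_jr_{ij}b_j\in V$, so there are $v_j\in V$ with $\sum_jr_{ij}v_j=a_i$ for all $i$. The map $R^n\to E$ sending the $j$-th basis vector to $b_j-v_j$ vanishes on $\ker\pi$ and induces a section of $E\to E/V$.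
\end{proof}

So in Proposition~\ref{prop:uniserial}, purity forces the simple module $E/V$ not to be finitely presented: infinitely many equations must tie a generator of $E$ to $V$, in such a way that every finite set of them can be solved inside $V$.

\section{Eventually constant sequences}\label{sec:first}

Let $R$, $V$, $E$ be as in Theorem~\ref{thm:first}. Let $e_{ij}$ be the matrix units, $(e_i)_{i\in\mathbb N}$ the standard basis of $V$, and $u=(1,1,1,\dots)$, so that $E=V+ku$. The element $u$ satisfies the equations $e_{ii}X=e_i$ for all $i\in\mathbb N$. The first $n$ of them are solved by $e_0+\dots+e_{n-1}\in V$, while no element of $V$ solves them all. This is the behavior asked for at the end of Section~\ref{sec:uniserial}.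

\begin{proof}[Proof of Theorem~\ref{thm:first}]
We verify the hypotheses of Proposition~\ref{prop:uniserial}. Since $M_\infty k^{\mathbb N}\subseteq V$, every $k$-subspace of $k^{\mathbb N}$ that contains $V$ is a submodule; in particular $V$ and $E$ are.

\emph{Condition (i).} If $z\in E$ has $z_j\ne0$, then $e_{ij}z=z_je_i$ for all $i$, so $V\subseteq Rz$. Every nonzero submodule of $E$ thus contains $V$, and since $E/V$ is one-dimensional over $k$, it equals $V$ or $E$.

\emph{Condition (ii).} Let $g\colon V\to E$ be $R$-linear. Then $g(e_0)=g(e_{00}e_0)=e_{00}g(e_0)=ce_0$ for some $c\in k$, and $g(e_i)=e_{i0}g(e_0)=ce_i$ for all $i$. So $g$ is the restriction of $c\cdot\operatorname{id}_E$.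

\emph{Purity.} Let $\sum_jr_{ij}b_j=a_i$ with $b_j\in E$, $a_i\in V$, and put $\varepsilon_n=\sum_{i<n}e_{ii}$. Write $r_{ij}=c_{ij}+m_{ij}$ with $c_{ij}\in k$ and $m_{ij}\in M_\infty$. For $n$ large, $\varepsilon_nm_{ij}=m_{ij}=m_{ij}\varepsilon_n$ and $\varepsilon_na_i=a_i$ for all $i,j$. Then $\varepsilon_n$ commutes with every $r_{ij}$, so
\[
\sum_jr_{ij}(\varepsilon_nb_j)=\varepsilon_n\sum_jr_{ij}b_j=\varepsilon_na_i=a_i ,
\]
and the truncated sequences $\varepsilon_nb_j$ lie in $V$.
\end{proof}

Over this ring every submodule of every module is pure. We record the reason, which is used again in Sections~\ref{sec:torsion} and~\ref{sec:commutative}.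

\begin{lemma}\label{lem:regular}
Over a von Neumann regular ring, every submodule is pure.
\end{lemma}

\begin{proof}
We use the textbook fact that matrix rings over a von Neumann regular ring are von Neumann regular. Let $A\le B$. Write a finite system as $\rho X=a$, where $\rho$ is a square matrix (add zero rows or columns) and $a\in A^n$, and let $b\in B^n$ be a solution. Choose $\tau$ with $\rho\tau\rho=\rho$. Then $\tau a\in A^n$ and $\rho(\tau a)=\rho\tau\rho b=\rho b=a$.
\end{proof}

The endomorphism ring of a vector space is von Neumann regular: given $\rho$, let $\tau$ be a linear map that sends each $w$ in the image of $\rho$ to a preimage of $w$. Finite products and directed unions of von Neumann regular rings are again von Neumann regular. The ring $R$ of Theorem~\ref{thm:first} is the union of the increasing chain of subrings $R_n=k(1-\varepsilon_n)\oplus\varepsilon_nM_\infty\varepsilon_n\cong k\times M_n(k)$, so it is von Neumann regular.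

\section{A finite commutative local ring}\label{sec:finite}

Over a left noetherian ring every simple module is finitely presented, so by Lemma~\ref{lem:fp} no pair $V\subset E$ satisfying condition (i) of Proposition~\ref{prop:uniserial} has $V$ pure. In particular the proposition cannot be applied directly over $\Lambda$. Instead we build such a pair over an auxiliary ring $R$ and transport it to $\Lambda$ by a functor $T$, in which $t_1$ and $t_2$ record the action of two elements of $R$. This requires a ring $R$ that is controlled by two elements. The ring of Theorem~\ref{thm:first} is not suitable: any finite subset of it lies in a finite-dimensional subalgebra $R_n$.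

\subsection{The auxiliary ring}

Let $V=k^{(\mathbb N)}$ with basis $e_0,e_1,\dots$, and define the shifts
\[
xe_0=0,\qquad xe_{n+1}=e_n,\qquad ye_n=e_{n+1}.
\]
Then $xy=1$, and $p=1-yx$ is the projection onto $ke_0$ that kills $e_n$ for $n\ge1$. The operators $y^ipx^j$ are the matrix units $e_{ij}$, so the algebra generated by $x$ and $y$ contains the ring of Theorem~\ref{thm:first}.

\begin{remark}\label{rem:naive}
The obvious attempt fails. Let $x,y$ act on $k^{\mathbb N}$ as the left and right shifts, and let $u=(1,1,\dots)$. Then $xu=u$ and $yu=u-e_0$, so $V+ku$ is a module over the algebra generated by $x$ and $y$, and (i) and (ii) hold by the arguments of Section~\ref{sec:first}. But $(1-y)X=e_0$ has the solution $u$, and no solution in $V$: comparing coordinates forces all coordinates of $X$ to be $1$. So $V$ is not pure in $V+ku$.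
\end{remark}

The offending equation exists because $1-y$ annihilates $(V+ku)/V$. We shall avoid this by making the quotient $E/V$ a field on which no nonzero polynomial in the shifts acts as zero. For this we invert polynomials in $x$. If $q\in k[z]$ and $q(0)\neq0$, then $q(x)=q(0)(1-\nu)$, where $\nu$ is a polynomial in $x$ without constant term. Every vector of $V$ is killed by a power of $\nu$, so $q(x)$ is invertible on $V$ with inverse $q(0)^{-1}\sum_{i\ge0}\nu^i$.

Let $R\subseteq\operatorname{End}_k(V)$ be the $k$-subalgebra generated by $x$, $y$ and all $q(x)^{-1}$ with $q(0)\ne0$. Then $V=Re_0$, since $e_n=y^ne_0$. The dual space $V^*$ is a right $R$-module by $(wr)(v)=w(rv)$. Let $e_j^*$ be the coordinate functionals and put $W=e_0^*R$; it contains $e_j^*=e_0^*x^j$ for all $j$. For $v\in V$ and $w\in W$ let $v\otimes w$ be the operator $v'\mapsto w(v')v$, so that $p=e_0\otimes e_0^*$ and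
\begin{equation}\label{eq:rankone}
(v\otimes w)(v'\otimes w')=w(v')\,v\otimes w',\qquad w'\,(v\otimes w)=w'(v)\,w .
\end{equation}
Since $rpr'=(re_0)\otimes(e_0^*r')$, the two-sided ideal $F=RpR$ consists of the finite sums $\sum_iv_i\otimes w_i$ with $v_i\in V$ and $w_i\in W$.

\begin{lemma}\label{lem:ring}
\begin{enumerate}
\item[(a)] $R/F$ is a field.
\item[(b)] For any $c_1,\dots,c_m\in F$ there is $g\in F$ with $c_ig=c_i$ for all $i$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Elements of $F$ have finite rank, so $1\notin F$. In $R/F$ we have $\bar x\bar y=1=\bar y\bar x$. Every nonzero polynomial has the form $z^nq(z)$ with $q(0)\ne0$, and its value at $\bar x$ is a unit of $R/F$. Hence $z\mapsto\bar x$ extends to a ring homomorphism $k(z)\to R/F$. Its image contains the classes of all generators of $R$, so it is surjective, and it is injective because $k(z)$ is a field and $R/F\neq0$.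

(b) Expanding in a basis $w_1,\dots,w_l$ of the span of the functionals that occur in $c_1,\dots,c_m$, write $c_i=\sum_sv_{is}\otimes w_s$. Since the $w_s$ are linearly independent, there are $v'_1,\dots,v'_l\in V$ with $w_s(v'_t)=\delta_{st}$. Put $g=\sum_tv'_t\otimes w_t$. By \eqref{eq:rankone}, $c_ig=\sum_{s,t}w_s(v'_t)\,v_{is}\otimes w_t=c_i$.
\end{proof}

\subsection{The pair of modules}

We need an $R$-module that contains $V$ properly and is mapped into $V$ by $F$. The space $k^{\mathbb N}$ does not serve, because $1-x$ kills $u$ and cannot be inverted there. In Section~\ref{sec:first}, $k^{\mathbb N}$ was the dual of the span of the $e_j^*$; the replacement is the dual of $W$.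

Let $W^*=\operatorname{Hom}_k(W,k)$ with the left $R$-action $(r\psi)(w)=\psi(wr)$. For $v\in V$ let $\operatorname{ev}_v(w)=w(v)$. Then $(r\operatorname{ev}_v)(w)=w(rv)=\operatorname{ev}_{rv}(w)$, so $v\mapsto\operatorname{ev}_v$ is $R$-linear, and it is injective because $W$ contains all $e_j^*$. We regard $V$ as a submodule of $W^*$. The second formula in \eqref{eq:rankone} gives $((v\otimes w)\psi)(w')=w'(v)\psi(w)$, that is,
\begin{equation}\label{eq:action}
(v\otimes w)\psi=\psi(w)\,v\qquad(v\in V,\ w\in W,\ \psi\in W^*).
\end{equation}
The $e_j^*$ are linearly independent, so there is $\eta\in W^*$ with $\eta(e_j^*)=1$ for all $j$. It is not in $V$, since $e_j^*(v)=0$ for almost all $j$ when $v\in V$. Put $E=V+R\eta$.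

\begin{lemma}\label{lem:pair}
The pair $V\subset E$ satisfies conditions \textup{(i)} and \textup{(ii)} of Proposition~\ref{prop:uniserial}, and $V$ is pure in $E$.
\end{lemma}

\begin{proof}
By \eqref{eq:action}, $FW^*\subseteq V$. The left ideal $L=\{r\in R: r\eta\in V\}$ is therefore a proper left ideal containing $F$, and Lemma~\ref{lem:ring}(a) gives $L=F$. Hence $E/V\cong R/F$ is simple.

\emph{Condition (i).} If $0\ne\psi\in E$, choose $w$ with $\psi(w)\ne0$; by \eqref{eq:action}, $R\psi$ contains every $v\in V$. So every nonzero submodule of $E$ contains $V$, and it is $V$ or $E$ because $E/V$ is simple.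

\emph{Condition (ii).} If $g\colon V\to E$ is $R$-linear, then $g(e_0)=pg(e_0)=ce_0$ with $c\in k$, by \eqref{eq:action} for $p=e_0\otimes e_0^*$. Since $V=Re_0$ and $c$ is central, $g$ is the restriction of $c\cdot\operatorname{id}_E$.

\emph{Purity.} Let $\sum_jr_{ij}b_j=a_i\in V$ with $b_j=v_j+s_j\eta$, $v_j\in V$, $s_j\in R$. Put $c_i=\sum_jr_{ij}s_j$. Then $c_i\eta=a_i-\sum_jr_{ij}v_j\in V$, so $c_i\in L=F$. Choose $g\in F$ with $c_ig=c_i$ for all $i$. Then $g\eta\in V$, so $b'_j=v_j+s_jg\eta\in V$, and
\[
\sum_jr_{ij}b'_j=\sum_jr_{ij}v_j+c_ig\eta=\sum_jr_{ij}v_j+c_i\eta=a_i.\qedhere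
\]
\end{proof}

The element $g\eta$ plays the role of the truncation $\varepsilon_nu$. The equality $L=F$ is what fails in Remark~\ref{rem:naive}, where $1-y$ maps $u$ into $V$ without having finite rank.

\subsection{From $R$-modules to $\Lambda$-modules}

For an $R$-module $X$ let $T(X)=X\oplus X$ as a $k$-vector space, with
\[
t_0(a,b)=(0,a),\qquad t_1(a,b)=(0,xa),\qquad t_2(a,b)=(0,ya).
\]
All products $t_it_j$ act as zero, so $T(X)$ is a $\Lambda$-module. The variable $t_0$ identifies the two copies of $X$, and through this identification $t_1$ and $t_2$ recover $x$ and $y$. The construction commutes with direct sums, and if $Y\le X$, then $T(Y)\le T(X)$ and $T(X)/T(Y)\cong T(X/Y)$. No variable records the inverses $q(x)^{-1}$. The next three lemmas show that homomorphisms and pure submodules respect them anyway.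

\begin{lemma}\label{lem:hom}
The $\Lambda$-homomorphisms $T(X)\to T(Y)$ are exactly the maps
\[
f_{\alpha,\gamma}(a,b)=(\alpha a,\ \gamma a+\alpha b),\qquad \alpha\in\operatorname{Hom}_R(X,Y),\quad\gamma\in\operatorname{Hom}_k(X,Y).
\]
\end{lemma}

\begin{proof}
A $k$-linear map has the form $f(a,b)=(\alpha a+\beta b,\gamma a+\delta b)$ with $\alpha,\beta,\gamma,\delta\in\operatorname{Hom}_k(X,Y)$. We have $ft_0(a,b)=(\beta a,\delta a)$ and $t_0f(a,b)=(0,\alpha a+\beta b)$, so $f$ commutes with $t_0$ if and only if $\beta=0$ and $\delta=\alpha$. In that case $ft_1(a,b)=(0,\alpha xa)$ and $t_1f(a,b)=(0,x\alpha a)$, and the same holds for $t_2$ with $y$ in place of $x$. So $f$ is $\Lambda$-linear if and only if, in addition, $\alpha$ commutes with $x$ and $y$. Such an $\alpha$ commutes with $q(x)$, and multiplying $\alpha q(x)=q(x)\alpha$ by $q(x)^{-1}$ on both sides shows that it commutes with $q(x)^{-1}$. Hence $\alpha$ is $R$-linear.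
\end{proof}

\begin{lemma}\label{lem:Tpure}
If $Y$ is pure in $X$, then $T(Y)$ is pure in $T(X)$.
\end{lemma}

\begin{proof}
An element $\lambda=c+c_0t_0+c_1t_1+c_2t_2$ of $\Lambda$ acts by $\lambda(a,b)=(ca,\ (c_0+c_1x+c_2y)a+cb)$. So a finite system over $\Lambda$ with constants in $T(Y)$ is the same as a finite system over $R$, in twice as many unknowns and equations, with constants in $Y$.
\end{proof}

\begin{lemma}\label{lem:puresub}
Let $N$ be a pure submodule of $T(X)$. There are an $R$-submodule $Y\le X$ and an automorphism $\theta$ of $T(X)$ with $N=\theta(T(Y))$. Consequently $N\cong T(Y)$ and $T(X)/N\cong T(X/Y)$.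
\end{lemma}

\begin{proof}
Let $Y$ be the image of $N$ under the first projection, a $k$-subspace of $X$. We first show that
\begin{equation}\label{eq:socle}
N\cap(0\oplus X)=0\oplus Y .
\end{equation}
The inclusion $\supseteq$ holds because $0\oplus Y=t_0N$. If $(0,b)\in N$, the equation $t_0Z=(0,b)$ has the solution $(b,0)$ in $T(X)$, hence a solution in $N$. The first coordinate of that solution is $b$, so $b\in Y$.

Next, $Y$ is stable under the generators of $R$. Let $a\in Y$ and $n=(a,b)\in N$. Then $t_1n=(0,xa)$ and $t_2n=(0,ya)$ lie in $N$, so $xa,ya\in Y$ by \eqref{eq:socle}. Let $q=\sum_{i=0}^dc_iz^i$ with $c_0\neq0$. We express the equation $q(x)a_0=a$ over $\Lambda$, with one unknown for each power of $x$: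
\[
t_1Z_i-t_0Z_{i+1}=0\quad(0\le i<d),\qquad\sum_{i=0}^dc_it_0Z_i=t_0n .
\]
The constants lie in $N$. Elements $Z_i=(a_i,b_i)$ of $T(X)$ solve this system if and only if $a_{i+1}=xa_i$ for $i<d$ and $\sum_ic_ia_i=a$, that is, if and only if $a_i=x^iq(x)^{-1}a$ for all $i$. So there is a solution in $T(X)$, hence one in $N$, and then $q(x)^{-1}a=a_0\in Y$. Thus $Y$ is an $R$-submodule.

Finally, choose a $k$-linear section $a\mapsto(a,s(a))$ of the projection $N\to Y$ and extend $s$ to a $k$-linear map $\gamma\colon X\to X$. Then $\theta=f_{1,\gamma}$ is an automorphism of $T(X)$ with inverse $f_{1,-\gamma}$, and $\theta(T(Y))=\{(a,s(a))+(0,b):a,b\in Y\}$. This set is contained in $N$ by \eqref{eq:socle}. Conversely, if $(a,b')\in N$, then $a\in Y$ and $(0,b'-s(a))\in N$, so $b'-s(a)\in Y$ by \eqref{eq:socle}. Hence $N=\theta(T(Y))$, and $\theta$ induces $T(X)/T(Y)\cong T(X)/N$.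
\end{proof}

Purity is essential here. For $X\ne0$, the submodule $0\oplus X$ of $T(X)$ is nonzero and killed by $t_0$, while $t_0T(Y)=0$ only for $Y=0$.

\begin{proof}[Proof of Theorem~\ref{thm:finite}]
Let $\mathcal K$ be the class of $\Lambda$-modules isomorphic to $T(X)$ for some $X\in\sigma[E]$. It is closed under direct sums because $T$ commutes with them. It is closed under pure submodules and pure-epimorphic images by Lemma~\ref{lem:puresub}, since $\sigma[E]$ is closed under all submodules and quotients.

\emph{$T(E)$ is $\Sigma$-$\mathcal K$-injective.} Let $G=E^{(I)}$, so that $T(E)^{(I)}\cong T(G)\in\mathcal K$. Consider a pure embedding in $\mathcal K$ with target $T(X)$, $X\in\sigma[E]$. By Lemma~\ref{lem:puresub}, after composing with an automorphism of $T(X)$ we may assume that it is an inclusion $T(Y)\subseteq T(X)$ with $Y\le X$. A homomorphism $T(Y)\to T(G)$ has the form $f_{\alpha,\gamma}$ by Lemma~\ref{lem:hom}. By Lemma~\ref{lem:pair} and Proposition~\ref{prop:uniserial}, $G$ is injective relative to $X$, so $\alpha$ extends to an $R$-linear map $\alpha'\colon X\to G$; here $Y$ need not be pure in $X$, which is why the proposition was stated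 for all submodules. The map $\gamma$ extends to a $k$-linear map $\gamma'\colon X\to G$. Then $f_{\alpha',\gamma'}$ extends $f_{\alpha,\gamma}$.

\emph{$T(V)$ is pure in $T(E)$ and not $\mathcal K$-injective.} Purity follows from Lemmas~\ref{lem:pair} and~\ref{lem:Tpure}. By Theorem~\ref{thm:positive}(1) it remains to show that $T(V)$ is not a summand. A projection $T(E)\to T(V)$ would be some $f_{\alpha,\gamma}$ with $\alpha\colon E\to V$ $R$-linear and $\alpha|_V=\operatorname{id}_V$. Then $V$ would be a summand of $E$, contrary to Proposition~\ref{prop:uniserial}.
\end{proof}

\section{A hereditary torsion class}\label{sec:torsion}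

The example of Theorem~\ref{thm:first} does not survive closing the class under extensions.

\begin{remark}\label{rem:extensions}
Let $R,V,E$ be as in Theorem~\ref{thm:first}, and let $\mathcal K$ be an admissible class that contains $E$ and is closed under extensions. All submodules are pure by Lemma~\ref{lem:regular}, so $V$ and $E/V\cong R/M_\infty$ lie in $\mathcal K$. The left ideal $M_\infty$ is the direct sum of its columns, each isomorphic to $V$. Hence $R\in\mathcal K$, and $\mathcal K$ is the class of all modules. Moreover $E^{(\mathbb N)}$ is not $\mathcal K$-injective. The map $f\colon M_\infty\to E^{(\mathbb N)}$, $f(m)=(me_n)_n$, is $R$-linear, and if it extended to $R$, the image $(g_n)_n$ of $1$ would satisfy $e_{nn}g_n=e_n\ne0$ for all $n$, which is impossible in $E^{(\mathbb N)}$.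
\end{remark}

The obstruction is that countably many coordinates exhaust the index set $\mathbb N$. We replace $\mathbb N$ by the set $\omega_1$ of countable ordinals, of which we use one property beyond its well-ordering: every countable subset of $\omega_1$ has a strict upper bound in $\omega_1$.

\subsection{The ring and the modules}

Let $k$ be a field and $U=k^{\omega_1}$. For $0<\alpha<\omega_1$ let $U_\alpha$ be the space of $z\in U$ with $z(\xi)=0$ for all $\xi\ge\alpha$, and let $e_\alpha\colon U\to U_\alpha$ be the projection that keeps the coordinates below $\alpha$ and sets the others to $0$. Then $e_\alpha e_\beta=e_\beta e_\alpha=e_\alpha$ for $\alpha\le\beta$. Put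
\[
V=\bigcup_\alpha U_\alpha,\qquad M_\alpha=e_\alpha\operatorname{End}_k(U)e_\alpha\cong\operatorname{End}_k(U_\alpha),\qquad M=\bigcup_\alpha M_\alpha,\qquad R=k\cdot1+M .
\]
The $M_\alpha$ increase with $\alpha$, since $e_\alpha se_\alpha=e_\beta(e_\alpha se_\alpha)e_\beta$ for $\alpha\le\beta$. So $R$ is a subring of $\operatorname{End}_k(U)$ and $M$ is an ideal of $R$. It is proper because each of its elements maps $U$ into some $U_\alpha\ne U$. Thus $S=R/M$ is one-dimensional over $k$, and it is a simple module. The ring $R$ is the directed union of the subrings $k(1-e_\alpha)\oplus M_\alpha\cong k\times\operatorname{End}_k(U_\alpha)$: these increase since $1-e_\alpha=(1-e_\beta)+(e_\beta-e_\alpha)$, and $c+m=c(1-e_\alpha)+(ce_\alpha+m)$ for $c\in k$, $m\in M_\alpha$. By the remarks after Lemma~\ref{lem:regular}, $R$ is von Neumann regular, and every submodule of an $R$-module is pure.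

\begin{lemma}\label{lem:facts}
\begin{enumerate}
\item[(a)] $V$ is a submodule of $U$, and $U/V$ is a direct sum of copies of $S$.
\item[(b)] $V$ is simple.
\item[(c)] $V$ is projective.
\item[(d)] $V$ is not a direct summand of $U$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $MU\subseteq V$. So the subspace $V$ is a submodule, and $U/V$ is a module over the field $R/M$.

(b) If $0\ne v\in U_\alpha$ and $\beta\ge\alpha$, then $M_\beta v=\operatorname{End}_k(U_\beta)v=U_\beta$. So $Rv=V$.

(c) Let $\delta_0\in U$ be the indicator function of $0$, so that $e_1$ is the projection $z\mapsto z(0)\delta_0$. The map $Re_1\to V$, $re_1\mapsto re_1\delta_0=r\delta_0$, is $R$-linear. It is surjective by (b), and it is injective because $r\delta_0=0$ implies $re_1z=z(0)r\delta_0=0$ for all $z$. Since $e_1$ is idempotent, $Re_1$ is a summand of $R$.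

(d) The constant function $1$ is not in $V$, so a complement would contain some $z\neq0$. If $z(\xi)\ne0$, then $e_{\xi+1}z$ is a nonzero element of $V\cap Rz$, a contradiction.
\end{proof}

The module $U$ is no longer of length two, and it has to be this large: every $g\in U$ defines a map $m\mapsto mg$ from $M$ to $V$, and such maps must extend to $R$. So Proposition~\ref{prop:uniserial} is replaced by a version of Baer's criterion adapted to a class built from the two simple modules $V$ and $S$.

\subsection{The class}

Let $\mathcal K$ be the class of $R$-modules $X$ such that every nonzero quotient of $X$ contains a submodule isomorphic to $V$ or to $S$.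

\begin{lemma}\label{lem:class}
$\mathcal K$ is a hereditary torsion class, and $V,S,U\in\mathcal K$.
\end{lemma}

\begin{proof}
\emph{Quotients.} A quotient of a quotient of $X$ is a quotient of $X$.

\emph{Direct sums.} If $\pi\colon\bigoplus_jX_j\to Q$ is onto and $Q\neq0$, then $\pi(X_j)\ne0$ for some $j$, and $\pi(X_j)\le Q$ is a nonzero quotient of $X_j$.

\emph{Extensions.} Let $X'\le X$ with $X',X/X'\in\mathcal K$, and let $\pi\colon X\to Q\ne0$ be onto. Either $\pi(X')\le Q$ is a nonzero quotient of $X'$, or $\pi(X')=0$ and $Q$ is a quotient of $X/X'$.

\emph{Submodules.} A nonzero quotient $Y/Z$ of a submodule $Y$ of $X\in\mathcal K$ is a nonzero submodule of $X/Z\in\mathcal K$. So it suffices to show that every nonzero submodule $Y$ of a module $X\in\mathcal K$ contains a copy of $V$ or $S$. By Zorn's lemma choose $C\le X$ maximal with $C\cap Y=0$. Then $X/C\neq0$ contains a submodule $C'/C$ isomorphic to $V$ or $S$. By maximality there is $0\ne y\in C'\cap Y$, and $y\notin C$. So the simple module $C'/C$ meets $(Y+C)/C$ nontrivially and is contained in it, and $(Y+C)/C\cong Y$.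

The simple modules $V$ and $S$ lie in $\mathcal K$ by definition, and $U\in\mathcal K$ by Lemma~\ref{lem:facts}(a) and closure under direct sums and extensions.
\end{proof}

\subsection{Injectivity}

The following lemma is the one place where uncountability is used; Remark~\ref{rem:extensions} shows that its analogue over $\mathbb N$ is false.

\begin{lemma}\label{lem:glue}
Let $I$ be a set and $G=U^{(I)}$. For every homomorphism $f\colon M\to G$ there is $g\in G$ with $f(m)=mg$ for all $m\in M$.
\end{lemma}

\begin{proof}
View elements of $U^I$ as functions on $\omega_1\times I$, with $R$ acting on each component. Put $g_\alpha=f(e_\alpha)$. For $\alpha\le\beta$ we have $e_\alpha g_\beta=f(e_\alpha e_\beta)=g_\alpha$. Define $g\in U^I$ by $g(\xi,i)=g_{\xi+1}(\xi,i)$. For $\xi<\alpha$, the relation $e_{\xi+1}g_\alpha=g_{\xi+1}$ gives $g_\alpha(\xi,i)=g(\xi,i)$; for $\xi\ge\alpha$, the relation $e_\alpha g_\alpha=g_\alpha$ gives $g_\alpha(\xi,i)=0$. Hence $e_\alpha g=g_\alpha$ for all $\alpha$.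

Suppose that $g\notin U^{(I)}$. Then there are distinct $i_n\in I$ and ordinals $\xi_n<\omega_1$, $n\in\mathbb N$, with $g(\xi_n,i_n)\neq0$. Choose $\alpha<\omega_1$ larger than all $\xi_n$. Then $g_\alpha(\xi_n,i_n)=g(\xi_n,i_n)\ne0$ for all $n$, so $g_\alpha$ has infinitely many nonzero components, although $g_\alpha\in U^{(I)}$. Hence $g\in G$. Finally, if $m\in M_\alpha$, then $m=me_\alpha$ and $f(m)=mg_\alpha=me_\alpha g=mg$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:torsion}]
We show that $G=U^{(I)}\in\mathcal K$ is injective relative to every $B\in\mathcal K$. Let $A\le B$ and $h\colon A\to G$. By Zorn's lemma $h$ has a maximal extension $h'\colon A'\to G$ with $A\le A'\le B$. Suppose that $A'\ne B$. Then $B/A'$ contains a submodule $A''/A'$ isomorphic to $V$ or $S$, and we extend $h'$ to $A''$, which contradicts maximality.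

If $A''/A'\cong V$, then $A''/A'$ is projective by Lemma~\ref{lem:facts}(c), so $A'$ is a summand of $A''$, and we extend $h'$ by $0$ on a complement.

If $A''/A'\cong S=R/M$, let $b\in A''$ map to the class of $1$. Then $A''=A'+Rb$ and $\{r\in R:rb\in A'\}=M$. By Lemma~\ref{lem:glue} there is $g\in G$ with $h'(mb)=mg$ for all $m\in M$. Put $h''(a+rb)=h'(a)+rg$. This is well defined: if $a+rb=0$, then $r\in M$ and $h'(a)=-h'(rb)=-rg$.

Thus $U$ is $\Sigma$-$\mathcal K$-injective. Its submodule $V$ is pure but not a summand, by Lemma~\ref{lem:facts}(d), so it is not $\mathcal K$-injective by Theorem~\ref{thm:positive}(1).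
\end{proof}

\section{Commutative von Neumann regular rings}\label{sec:commutative}

The rings in Theorems~\ref{thm:first} and~\ref{thm:torsion} are von Neumann regular, and the ring in Theorem~\ref{thm:finite} is commutative. The two properties together exclude a counterexample. The proof finds, inside a cyclic submodule of $E$, a substitute for the embedding $E^{(\mathbb N)}\subseteq E^{\mathbb N}$.

We use the fact that a von Neumann regular ring without an infinite set of nonzero orthogonal idempotents is semisimple; see \cite{Goodearl}. For a commutative ring $Q$, the case we need, the argument is short. If $r=rsr$, then $rQ=eQ$ with $e=rs$ idempotent, and $eQ+fQ=(e+f-ef)Q$ for idempotents $e,f$. So every finitely generated ideal is generated by an idempotent and is a summand. If all ideals are finitely generated, $Q$ is semisimple. Otherwise there is a chain $f_0Q\subsetneq f_1Q\subsetneq\cdots$ with $f_n$ idempotent. Then $f_mf_n=f_{\min(m,n)}$, so the elements $f_{n+1}-f_n$ are nonzero orthogonal idempotents.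

\begin{proof}[Proof of Theorem~\ref{thm:positive}(3)]
By Lemma~\ref{lem:regular} all submodules are pure, so $\mathcal K$ is closed under submodules. Let $0\ne z\in E$. Since $R$ is commutative, $\operatorname{ann}(z)$ is an ideal, $Q=R/\operatorname{ann}(z)$ is a commutative von Neumann regular ring, and $\bar r\mapsto rz$ is an isomorphism of $R$-modules $Q\to Rz$.

Suppose that $Q$ is not semisimple, and let $\bar e_n$, $n\in\mathbb N$, be nonzero orthogonal idempotents of $Q$ with lifts $e_n\in R$. The sum of the ideals $Q\bar e_n$ is direct, because multiplying a relation $\sum_n \bar r_n\bar e_n=0$ by $\bar e_m$ gives $\bar r_m\bar e_m=0$. So we have a submodule $A=\bigoplus_nRe_nz$ of $Rz$ with all $e_nz\neq0$. Let $g\colon A\to E^{(\mathbb N)}$ send $w\in Re_nz$ to the element with $w$ in coordinate $n$ and $0$ elsewhere. The inclusion $A\subseteq Rz$ is a pure embedding in $\mathcal K$, so $g$ extends to $h\colon Rz\to E^{(\mathbb N)}$. Choose $n$ outside the finite support of $h(z)$. The $n$-th coordinate of $h(e_nz)=e_nh(z)$ is $0$, while the $n$-th coordinate of $g(e_nz)$ is $e_nz\ne0$. This is a contradiction.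

Hence $Q$ is a semisimple ring and $Rz$ is a semisimple module. As a sum of semisimple submodules, $E$ is semisimple. Every submodule of $E$ is then a direct summand, and part (1) applies.
\end{proof}

Commutativity is what makes the submodules $Re_nz$ independent. In Theorem~\ref{thm:first}, take $z=u$ and the orthogonal idempotents $e_{nn}$. The elements $e_{nn}u=e_n$ are nonzero, but they all generate the same simple submodule $V$, and the map $g$ cannot be defined.

\begin{thebibliography}{9}

\bibitem{Goodearl}
Goodearl, \emph{von Neumann Regular Rings}.

\bibitem{MR}
Marcos Mazari-Armida and Jiri Rosicky, \emph{Relative injective modules, superstability and noetherian categories}, arXiv:2308.02456 (2023).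

\bibitem{Prest}
Prest, \emph{Purity, Spectra and Localisation}.

\end{thebibliography}
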